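\title{The number of vertices of lattice polytopes without long lattice segments}

\begin{abstract}
Let $V(d,k)$ be the largest number of vertices of a convex lattice polytope in $\mathbb{R}^d$ that contains no lattice segment of length $k$. We prove that $V(d,k)=\Theta_d\big(k^{d(d-1)/(d+1)}\big)$. The upper bound follows from a version of Andrews' theorem in which volume is replaced by the number of lattice points: a lattice polytope with $N$ lattice points has $O_d\big(N^{(d-1)/(d+1)}\big)$ vertices. The proof treats polytopes of large lattice width by the flatness theorem and polytopes of small lattice width by slicing. We give a complete proof of the matching lower bound, and we show that for large $k$ every near-extremal polytope is unimodularly equivalent to a polytope in a cube of side $O(k)$.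
\end{abstract}

\section{The problem and the results}\label{sec:intro}

For $x,y\in\mathbb{Z}^d$ let $[x,y]$ be the line segment with endpoints $x$ and $y$. If it contains exactly $m$ points of $\mathbb{Z}^d$, we call it a \emph{lattice segment of length $m-1$}; a single lattice point is a lattice segment of length $0$. A vector $v\in\mathbb{Z}^d\setminus\{0\}$ is \emph{primitive} if its coordinates have greatest common divisor $1$. In that case the lattice points on the line $x+\mathbb{R}v$ through $x\in\mathbb{Z}^d$ are the points $x+jv$ with $j\in\mathbb{Z}$: there is $a\in\mathbb{Z}^d$ with $a\cdot v=1$, so $tv\in\mathbb{Z}^d$ forces $t=a\cdot(tv)\in\mathbb{Z}$. Hence for $k\ge1$ the lattice segments of length $k$ are exactly the segments $[x,x+kv]$ with $x\in\mathbb{Z}^d$ and $v$ primitive.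

A \emph{lattice polytope} is the convex hull of a nonempty finite subset of $\mathbb{Z}^d$; it need not be full-dimensional. We write $f_0(P)$ for the number of vertices of $P$ and $N(P)=|P\cap\mathbb{Z}^d|$. Vertices are lattice points, so $f_0(P)\le N(P)$. For a positive integer $k$, call $P$ \emph{$k$-free} if it contains no lattice segment of length $k$. Since the lattice points of a convex set on a line are consecutive, this says that no line contains more than $k$ lattice points of $P$. Let
\[
V(d,k)=\max\{f_0(P): P\subset\mathbb{R}^d \text{ a $k$-free lattice polytope}\}.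
\]
The problem, posed by Arun and Dillon \cite{AD}, is to determine the order of growth of $V(d,k)$ for fixed $d$ as $k\to\infty$. We write $a=O_d(b)$ if $a(d,k)\le c(d)\,b(d,k)$ for all $d,k$ and some positive function $c$, and $a=\Theta_d(b)$ if $a=O_d(b)$ and $b=O_d(a)$.

That the maximum exists follows from the pigeonhole principle.

\begin{lemma}\label{lem:pigeon}
If a convex set $P$ contains two distinct lattice points that are congruent modulo $k$, then it contains a lattice segment of length $k$. Consequently a $k$-free lattice polytope $P\subset\mathbb{R}^d$ has $N(P)\le k^d$.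
\end{lemma}

\begin{proof}
If $x\neq y$ are congruent modulo $k$, then $y-x=kmv$ with $v$ primitive and $m\ge1$ an integer, and $[x,x+kv]\subseteq[x,y]\subseteq P$. There are $k^d$ residue classes modulo $k$, and a $k$-free polytope has at most one lattice point in each.
\end{proof}

In the other direction, every lattice polytope in the cube $[0,k-1]^d$ is $k$-free, because the endpoints of $[x,x+kv]$ differ by at least $k$ in some coordinate. These two observations settle the smallest cases: $V(d,1)=1$; $V(d,2)=2^d$, attained by $[0,1]^d$; and $V(1,k)=2$ for $k\ge2$. For larger $k$ the cube $[0,k-1]^d$ still has the maximal number $k^d$ of lattice points, but only $2^d$ of them are vertices. The question is how many of the at most $k^d$ lattice points can be vertices.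

A guess comes from the corresponding theorem for volume. Andrews' theorem (\cite{Andrews}; see also \cite{BL}) states that for each $d\ge2$ there is a constant $A_d$ such that every $d$-dimensional lattice polytope $P\subset\mathbb{R}^d$ satisfies
\begin{equation}\label{eq:andrews}
f_0(P)\le A_d\,\mathrm{Vol}(P)^{(d-1)/(d+1)}.
\end{equation}
A polytope in $[0,k-1]^d$ has volume less than $k^d$, so a full-dimensional one has at most $A_dk^{d(d-1)/(d+1)}$ vertices. If such polytopes are the best examples, the answer is $k^{d(d-1)/(d+1)}$. The known bounds are consistent with this: $V(d,k)=O_d(k^{d-1})$, and there are $k$-free lattice polytopes with $\Theta_d\big(k^{d(d-1)/(d+1)}\big)$ vertices. The two exponents are $1$ and $2/3$ for $d=2$, and $2$ and $3/2$ for $d=3$. We show that the lower bound is the truth.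

\begin{theorem}\label{thm:main}
For every $d\ge1$ there are constants $c_d,C_d>0$ such that for all $k\ge1$
\[
c_d\,k^{d(d-1)/(d+1)}\le V(d,k)\le C_d\,k^{d(d-1)/(d+1)} .
\]
\end{theorem}

By Lemma~\ref{lem:pigeon}, the upper bound is a consequence of the following analogue of \eqref{eq:andrews}, which is sharp up to the constant.

\begin{theorem}\label{thm:points}
For every $d\ge1$ there are constants $c'_d,C_d>0$ with the following properties. Every lattice polytope $P\subset\mathbb{R}^d$ satisfies
\[
f_0(P)\le C_d\,|P\cap\mathbb{Z}^d|^{(d-1)/(d+1)}.
\]
Conversely, for every $N\ge1$ there is a lattice polytope in $\mathbb{R}^d$ with at most $N$ lattice points and at least $c'_dN^{(d-1)/(d+1)}$ vertices.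
\end{theorem}

An \emph{affine unimodular map} is a map $x\mapsto Ax+b$ with $b\in\mathbb{Z}^d$ and $A$ an integer matrix of determinant $\pm1$. Such a map is a bijection of $\mathbb{Z}^d$, and it preserves volume, $f_0$, $N$ and the lengths of lattice segments. It is therefore the right notion of equivalence for our problem. The third result describes the polytopes that come within a constant factor of the maximum.

\begin{theorem}\label{thm:structure}
Let $d\ge2$ and $\varepsilon>0$. There are $k_0,C,c>0$ depending only on $d$ and $\varepsilon$ such that the following holds. If $k\ge k_0$ and $P\subset\mathbb{R}^d$ is a $k$-free lattice polytope with $f_0(P)\ge\varepsilon k^{d(d-1)/(d+1)}$, then $\mathrm{Vol}(P)\ge ck^d$, $|P\cap\mathbb{Z}^d|\ge ck^d$, and some affine unimodular map sends $P$ into $[0,Ck]^d$.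
\end{theorem}

The examples that give the lower bound in Theorem~\ref{thm:main} lie in $[0,k-1]^d$. Thus, up to constants, our problem is the same as maximizing the number of vertices of a lattice polytope in a cube of side of order $k$, and for large $k$ near-extremal polytopes arise only in this way, up to unimodular equivalence.

Section~\ref{sec:low} shows in dimensions two and three why \eqref{eq:andrews} does not give the upper bounds directly and what must be added. The upper bounds are proved in Section~\ref{sec:upper}, the lower bounds in Section~\ref{sec:lower}, and Theorem~\ref{thm:structure} in Section~\ref{sec:structure}. Throughout,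
\[
\alpha_d=\frac{d-1}{d+1}=1-\frac{2}{d+1},
\]
so that $\alpha_1=0$ and $\alpha_d$ increases with $d$, and a \emph{body} is a compact convex set with nonempty interior.

\section{Volume, lattice points and lattice width}\label{sec:low}

To pass from \eqref{eq:andrews} to Theorem~\ref{thm:points} one would like the inequality $\mathrm{Vol}(P)=O_d(N(P))$. In the plane it holds. By Pick's formula, a two-dimensional lattice polygon with $I$ interior and $B$ boundary lattice points has area $I+\frac{B}{2}-1<N(P)$, so \eqref{eq:andrews} gives $f_0(P)\le A_2N(P)^{1/3}$; a point or a segment has at most two vertices. In dimension three the inequality is false.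

\begin{example}\label{ex:tetra}
For an integer $n\ge1$ let $T_n$ be the tetrahedron with vertices $0$, $e_1$, $e_2$ and $(1,1,n)$. Its volume is $n/6$. Its points are $(a+t,\,b+t,\,nt)$ with $a,b,t\ge0$ and $a+b+t\le1$. If such a point is a lattice point and $t=0$, it is $0$, $e_1$ or $e_2$. If $t>0$, then $a+t$ and $b+t$ are positive integers that are at most $1$, so $a=b=1-t$, and $a+b+t=2-t\le1$ gives $t=1$. So the only lattice points of $T_n$ are its four vertices. No three of them are collinear, hence $T_n$ is $k$-free for every $k\ge2$.
\end{example}

For these tetrahedra the right side of \eqref{eq:andrews} tends to infinity while $N(T_n)=4$. The example also shows the remedy. The tetrahedron $T_n$ is the convex hull of the segment $[0,e_2]$ in the plane $x_1=0$ and the segment $[e_1,(1,1,n)]$ in the plane $x_1=1$; its volume lies between two adjacent lattice planes, where there are no lattice points. Now let $P\subset\mathbb{R}^3$ be any lattice polytope in the slab $0\le x_1\le1$. Every vertex of $P$ lies in one of the two planes and is a vertex of the polygon in which $P$ meets that plane. Each of the two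 polygons has at most $N(P)$ lattice points, so the planar bound gives $f_0(P)=O(N(P)^{1/3})$, whatever the volume. This is better than the bound $N(P)^{1/2}$ claimed in Theorem~\ref{thm:points}.

The proof in general is this dichotomy. Either $P$ is covered by a bounded number of parallel lattice hyperplanes, and induction on the dimension applies; or it is not, and then the volume is bounded by the number of lattice points. The quantity that separates the two cases is the \emph{lattice width} of a compact convex set $K\subset\mathbb{R}^d$,
\[
w(K)=\inf_{u\in\mathbb{Z}^d\setminus\{0\}}\Big(\max_{x\in K}u\cdot x-\min_{x\in K}u\cdot x\Big).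
\]
The hyperplanes $u\cdot x=j$, $j\in\mathbb{Z}$, cover $\mathbb{Z}^d$, and the expression in parentheses measures how many of them $K$ can meet. For example, $w([0,m]^d)=m$, since the expression equals $m\sum_i|u_i|$. We use the following properties.
\begin{itemize}
\item[(W1)] $w(y+tK)=t\,w(K)$ for $y\in\mathbb{R}^d$ and $t>0$.
\item[(W2)] For a lattice polytope $P$ the infimum is attained at a primitive $u$. Indeed, the maximum and minimum of $u\cdot x$ are attained at vertices, so the expression is a nonnegative integer; and dividing $u$ by the greatest common divisor of its coordinates does not increase it.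
\item[(W3)] A lattice polytope $P$ with $w(P)>0$ is full-dimensional. Otherwise the differences of its vertices are integer vectors spanning a proper subspace, so some nonzero integer vector $u$ is orthogonal to all of them, and $u\cdot x$ is constant on $P$.
\end{itemize}
The tetrahedra $T_n$ have width at most $1$, as $u=e_1$ shows. The tool for large width is the flatness theorem of Khinchine (see Kannan and Lov\'asz \cite{KL}): \emph{for each $d$ there is a constant $F_d$ such that every body $K\subset\mathbb{R}^d$ with $K\cap\mathbb{Z}^d=\emptyset$ has $w(K)\le F_d$.} We use it in the contrapositive: a body of width greater than $F_d$ contains a lattice point, wherever it is placed. Call a lattice polytope $P$ \emph{wide} if $w(P)>2F_d$ and \emph{flat} if $w(P)\le2F_d$. The factor $2$ is there because flatness will be applied to $\frac12P$.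

Finally, volume is an average of lattice point counts: for bounded measurable $T\subset\mathbb{R}^d$,
\begin{equation}\label{eq:average}
\int_{[0,1)^d}\big|(y+T)\cap\mathbb{Z}^d\big|\,dy=\sum_{z\in\mathbb{Z}^d}\int_{[0,1)^d}\mathbf{1}_T(z-y)\,dy=\mathrm{Vol}(T),
\end{equation}
because the cubes $z-[0,1)^d$, $z\in\mathbb{Z}^d$, tile $\mathbb{R}^d$. This identity is used for both the upper and the lower bounds.

\section{The upper bounds}\label{sec:upper}

Let $P$ be wide. Identity \eqref{eq:average} relates $\mathrm{Vol}(P)$ to the lattice points of an \emph{average} translate of $P$, while we need the lattice points of $P$ itself, which might a priori be an unusually poor translate. The way out is to shrink. The set $Q=\frac12P$ has room to move inside $P$: we have $q+Q\subseteq P$ for every $q\in Q$. If the set $Q$ of admissible positions meets every coset of $\mathbb{Z}^d$, then every translate of $Q$ can be brought into $P$ by an integer vector, together with its lattice points. For $d=1$ this says that an interval of length $\ell/2$ can be moved into a given interval of length $\ell$ by an integer shift as soon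 as the spare room $\ell/2$ is at least $1$. In higher dimensions the flatness theorem supplies the room.

\begin{lemma}\label{lem:wide}
Let $P\subset\mathbb{R}^d$ be a wide lattice polytope and $Q=\frac12P$.
\begin{itemize}
\item[(a)] For every $y\in\mathbb{R}^d$ there is $z\in\mathbb{Z}^d$ with $z+y+Q\subseteq P$.
\item[(b)] $\mathrm{Vol}(P)\le2^dN(P)$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) By (W3) and (W1), $-y+Q$ is a body of width $\frac12w(P)>F_d$, so it contains a lattice point $z$. Then $z+y\in Q$, and $z+y+Q\subseteq Q+Q$. By convexity $\frac12p+\frac12p'\in P$ for $p,p'\in P$, that is, $Q+Q\subseteq P$.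

(b) Translation by $z$ preserves $\mathbb{Z}^d$, so (a) gives $|(y+Q)\cap\mathbb{Z}^d|=|(z+y+Q)\cap\mathbb{Z}^d|\le N(P)$ for every $y$. By \eqref{eq:average}, $2^{-d}\mathrm{Vol}(P)=\mathrm{Vol}(Q)\le N(P)$.
\end{proof}

Example~\ref{ex:tetra} shows that (b) fails without an assumption on the width. Flat polytopes are handled as the slab was in Section~\ref{sec:low}.

\begin{lemma}\label{lem:flat}
Let $d\ge2$, and suppose that every lattice polytope $R\subset\mathbb{R}^{d-1}$ satisfies $f_0(R)\le C_{d-1}N(R)^{\alpha_{d-1}}$. Then every flat lattice polytope $P\subset\mathbb{R}^d$ satisfies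
\[
f_0(P)\le(2F_d+1)\,C_{d-1}\,N(P)^{\alpha_{d-1}}.
\]
\end{lemma}

\begin{proof}
By (W2) there is a primitive $u$ whose values $u\cdot x$ on $P$ fill an interval of length at most $2F_d$. A primitive vector is the first row of an integer matrix $A$ of determinant $\pm1$; replacing $P$ by $AP$, we may assume that $u\cdot x=x_1$. An interval of length at most $2F_d$ contains at most $2F_d+1$ integers, so $P\cap\mathbb{Z}^d$ lies in at most $2F_d+1$ hyperplanes $H_j=\{x_1=j\}$, $j\in\mathbb{Z}$. For each $j$ with $P\cap H_j\cap\mathbb{Z}^d\ne\emptyset$ let $P_j$ be the convex hull of this set. (We do not take $P\cap H_j$, whose vertices need not be lattice points.) Forgetting the first coordinate identifies $P_j$ with a lattice polytope in $\mathbb{R}^{d-1}$, and $P_j\subseteq P$, so $f_0(P_j)\le C_{d-1}N(P)^{\alpha_{d-1}}$.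

Let $p$ be a vertex of $P$. It is a lattice point, so it lies in some $P_j$. It is not the midpoint of two distinct points of $P$, hence not of two distinct points of $P_j$, so it is a vertex of $P_j$. Therefore $f_0(P)\le\sum_jf_0(P_j)$, and the lemma follows.
\end{proof}

\begin{proof}[Proof of the upper bound in Theorem~\ref{thm:points}]
We use induction on $d$. For $d=1$ the exponent is $0$ and $f_0(P)\le2$, so $C_1=2$ works. Let $d\ge2$ and $N=N(P)\ge1$. If $P$ is wide, it is full-dimensional by (W3), and \eqref{eq:andrews} with Lemma~\ref{lem:wide}(b) gives $f_0(P)\le A_d(2^dN)^{\alpha_d}$. If $P$ is flat, Lemma~\ref{lem:flat} and the induction hypothesis give $f_0(P)\le(2F_d+1)C_{d-1}N^{\alpha_{d-1}}$, and $N^{\alpha_{d-1}}\le N^{\alpha_d}$ because $N\ge1$ and $\alpha_{d-1}<\alpha_d$. So $C_d=\max\{2^{d\alpha_d}A_d,\ (2F_d+1)C_{d-1}\}$ works.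
\end{proof}

The induction is the reason that Theorem~\ref{thm:points} includes polytopes of lower dimension: the slices $P_j$ may be degenerate. Such polytopes have width $0$ by (W3) and fall under the flat case.

\begin{proof}[Proof of the upper bound in Theorem~\ref{thm:main}]
If $P$ is $k$-free, then $N(P)\le k^d$ by Lemma~\ref{lem:pigeon}, so $f_0(P)\le C_d(k^d)^{\alpha_d}=C_dk^{d(d-1)/(d+1)}$.
\end{proof}

\section{The lower bounds: lattice points in a ball}\label{sec:lower}

The lower bound in Theorem~\ref{thm:main} is known; we include a complete proof, which also explains the exponent. Let $|\cdot|$ be the Euclidean norm, $B(x,r)$ the closed ball of radius $r$ about $x$, and $\kappa_m$ the volume of the unit ball in $\mathbb{R}^m$. The examples are the polytopes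
\[
P(x,r)=\mathrm{conv}\big(B(x,r)\cap\mathbb{Z}^d\big).
\]

A lattice point $z\ne x$ of the ball is certainly a vertex of $P(x,r)$ if the \emph{cap} at $z$, the set of $y\in B(x,r)$ with $(y-z)\cdot(z-x)\ge0$, contains no other lattice point: then $z$ is the unique maximizer of the linear function $y\mapsto(z-x)\cdot y$ on $B(x,r)\cap\mathbb{Z}^d$. Suppose that $r-h\le|z-x|\le r$. The cap has height at most $h$ and its base is a $(d-1)$-dimensional ball of radius at most $\sqrt{r^2-(r-h)^2}\le\sqrt{2rh}$ (Figure~\ref{fig:cap}), so its volume is at most $\kappa_{d-1}h(2rh)^{(d-1)/2}$, a constant multiple of $h^{(d+1)/2}r^{(d-1)/2}$. This quantity is a small constant when $h=c_0r^{-\alpha_d}$ with $c_0$ small, and one then expects most caps to be empty. The shell of thickness $h$ has volume of order $hr^{d-1}$, and $(d-1)-\alpha_d=d\alpha_d$. So one expects about $r^{d\alpha_d}$ vertices. In the plane, $h$ is of order $r^{-1/3}$, the caps have height $r^{-1/3}$ and length $r^{1/3}$, and the annulus has area of order $r^{2/3}$.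

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.1]
\fill[gray!30] (1.52,3.7) arc (67.67:112.33:4) -- cycle;
\draw (50:4) arc (50:130:4);
\draw[dashed] (50:3.5) arc (50:130:3.5);
\draw (-1.52,3.7) -- (1.52,3.7);
\draw[dotted] (0,0) -- (0,3.7);
\draw[->] (0,3.7) -- (0.86,3.795);
\fill (0,0) circle (0.04) node[right] {$x$};
\fill (0,3.7) circle (0.04);
\fill (0.9,3.8) circle (0.04);
\node at (-0.2,3.32) {$z$};
\node at (1.15,4.12) {$z+w$};
\draw[<->] (54:3.5) -- (54:4) node[midway,below right] {$h$};
\end{tikzpicture}
\caption{A lattice point $z$ in the outer shell of thickness $h$ of the ball $B(x,r)$. The shaded cap is cut off by the hyperplane through $z$ orthogonal to $z-x$; it has height at most $h$ and base radius at most $\sqrt{2rh}$. If the cap contains no second lattice point $z+w$, then $z$ is a vertex of the convex hull of the lattice points in the ball.}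
\label{fig:cap}
\end{figure}

Two points need proof. First, the shell is thin, so the number of lattice points in it is not visibly comparable to its volume; averaging over the center $x$ with \eqref{eq:average} removes this difficulty. Second, a cap of small volume need not be empty: if $z-x$ is parallel to $e_d$, the cap contains $z+e_1$ as soon as its base has radius at least $1$. So for each lattice vector $w$ we bound the volume of the set of positions $p=z-x$ for which $z+w$ lies in the cap, and we sum over $w$.

\begin{proposition}\label{prop:ball}
Let $d\ge2$. There is $\gamma_d>0$ such that for every $r\ge1$ there is $x\in[0,1)^d$ for which $P(x,r)$ has at least $\gamma_d\,r^{d(d-1)/(d+1)}$ vertices.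
\end{proposition}

\begin{proof}
Let $h=c_0r^{-\alpha_d}$, where $c_0\in(0,\frac12]$ depends only on $d$ and is chosen at the end. Since $r\ge1$, we have $h\le\frac12\le\frac r2$. Put
\[
S=\{p: r-h\le|p|\le r\},\qquad S_w=\{p\in S:\ |p+w|\le r,\ w\cdot p\ge0\}\quad(w\in\mathbb{Z}^d\setminus\{0\}).
\]
For a lattice point $z\in x+S$, the point $z+w$ lies in the cap at $z$ exactly when $z-x\in S_w$. So every lattice point of $x+S$ that lies in none of the sets $x+S_w$ is a vertex of $P(x,r)$, and the number of vertices is at least
\[
G(x)=\big|(x+S)\cap\mathbb{Z}^d\big|-\sum_{w\neq0}\big|(x+S_w)\cap\mathbb{Z}^d\big| .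
\]
The sum is finite, since $S_w$ is empty for $|w|>2r$. By \eqref{eq:average} the mean of $G$ over $[0,1)^d$ is $\mathrm{Vol}(S)-\sum_w\mathrm{Vol}(S_w)$, and some $x$ has $G(x)$ at least equal to the mean. It remains to estimate the volumes.

\emph{The shell.} Since $(1-\frac hr)^d\le1-\frac hr$, we have $\mathrm{Vol}(S)=\kappa_dr^d\big(1-(1-\frac hr)^d\big)\ge\kappa_dhr^{d-1}$.

\emph{Where $S_w$ lies.} Let $p\in S_w$. Subtracting $|p|^2\ge(r-h)^2\ge r^2-2rh$ from $|p|^2+2w\cdot p+|w|^2\le r^2$ gives
\[
2\,w\cdot p+|w|^2\le2rh .
\]
Both terms on the left are nonnegative. Hence $S_w=\emptyset$ unless $|w|\le R:=\sqrt{2rh}$, and with $e=w/|w|$ every $p\in S_w$ satisfies $0\le p\cdot e\le rh/|w|$. So $S_w$ lies in a slab of thickness $rh/|w|$ next to the hyperplane orthogonal to $w$ through the origin. This thickness is at most $r/2$, because $|w|\ge1$ and $h\le\frac12$.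

\emph{Slices of the shell.} Let $0\le s\le r/2$ and $m=d-1$. The slice $S\cap\{p\cdot e=s\}$ is an $m$-dimensional annulus with squared radii $a=(r-h)^2-s^2$ and $b=r^2-s^2$. Here $a\ge0$ because $r-h\ge\frac r2\ge s$; also $\frac34r^2\le b\le r^2$ and $b-a=2rh-h^2\le2rh$. For $t\in[0,1]$ we have $1-t^{m/2}\le1-t^m=(1-t)(1+t+\dots+t^{m-1})\le m(1-t)$. With $t=a/b$, the $m$-dimensional volume of the slice is
\[
\kappa_m\big(b^{m/2}-a^{m/2}\big)=\kappa_mb^{m/2}\big(1-t^{m/2}\big)\le\kappa_m\,m\,b^{(d-3)/2}(b-a)\le4(d-1)\kappa_{d-1}\,hr^{d-2}.
\]
In the last step we used $b^{(d-3)/2}\le2r^{d-3}$: for $d\ge3$ this follows from $b\le r^2$, and for $d=2$ from $b^{-1/2}\le(4/3)^{1/2}r^{-1}$. Integrating over $0\le s\le rh/|w|$,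
\[
\mathrm{Vol}(S_w)\le4(d-1)\kappa_{d-1}\,\frac{h^2r^{d-1}}{|w|}.
\]

\emph{Summation over $w$.} Group the vectors $w$ with $0<|w|\le R$ by $n=\max_i|w_i|$, so that $1\le n\le R$ and $|w|\ge n$. For given $n$, one of the $d$ coordinates equals $\pm n$ and the others take at most $2n+1\le3n$ values each, so there are at most $2d(3n)^{d-1}$ such $w$. Since $d\ge2$,
\[
\sum_{0<|w|\le R}\frac1{|w|}\le2d\,3^{d-1}\sum_{1\le n\le R}n^{d-2}\le2d\,3^{d-1}R^{d-1},
\]
which also holds when $R<1$ and the sums are empty. With $R=\sqrt{2rh}$ and $E_d=8d(d-1)3^{d-1}2^{(d-1)/2}\kappa_{d-1}$ we obtain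
\[
\sum_w\mathrm{Vol}(S_w)\le E_d\,h^2r^{d-1}(rh)^{(d-1)/2}=E_d\,hr^{d-1}\cdot h^{(d+1)/2}r^{(d-1)/2}=E_d\,c_0^{(d+1)/2}\,hr^{d-1}.
\]
The factor $h^{(d+1)/2}r^{(d-1)/2}$ is the cap volume from the heuristic.

\emph{Conclusion.} Choose $c_0\in(0,\frac12]$ with $E_dc_0^{(d+1)/2}\le\kappa_d/2$. The mean of $G$ is then at least $\frac12\kappa_dhr^{d-1}=\frac12\kappa_dc_0\,r^{d\alpha_d}$, and $\gamma_d=\frac12\kappa_dc_0$ works.
\end{proof}

\begin{proof}[Proof of the lower bound in Theorem~\ref{thm:main}]
A single point is $k$-free, so $V(d,k)\ge1$. This settles $d=1$, where the exponent is $0$, and also $k\le2$, where $1\ge2^{-d\alpha_d}k^{d\alpha_d}$. Let $d\ge2$ and $k\ge3$, and apply Proposition~\ref{prop:ball} with $r=k/3\ge1$. Each coordinate varies on $P(x,r)$ by at most $2k/3\le k-1$, and its minimum is attained at a vertex, so it is an integer. Hence an integer translation moves $P(x,r)$ into $[0,k-1]^d$, and $P(x,r)$ is $k$-free. It has at least $\gamma_d3^{-d\alpha_d}k^{d\alpha_d}$ vertices. So for $d\ge2$ we may take $c_d=\min\{2^{-d\alpha_d},\gamma_d3^{-d\alpha_d}\}$.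
\end{proof}

\begin{proof}[Proof of the converse in Theorem~\ref{thm:points}]
For $d=1$ take a point. Let $d\ge2$. If $N<3^d$, a point has $1\ge(N/3^d)^{\alpha_d}$ vertices. If $N\ge3^d$, apply Proposition~\ref{prop:ball} with $r=\frac13N^{1/d}\ge1$. Each coordinate of a lattice point of $B(x,r)$ is an integer in an interval of length $2r$, so $N(P(x,r))\le(2r+1)^d\le(3r)^d=N$, and the number of vertices is at least $\gamma_dr^{d\alpha_d}=\gamma_d(N/3^d)^{\alpha_d}$. So $c'_d=3^{-d\alpha_d}\min\{1,\gamma_d\}$ works.
\end{proof}

\section{Near-extremal polytopes fit in a cube}\label{sec:structure}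

Let $d\ge2$ and $\varepsilon>0$, and let $P$ be a $k$-free lattice polytope with $f_0(P)\ge\varepsilon k^{d\alpha_d}$. The plan is to show that $P$ is wide and has volume of order $k^d$, and then to find a basis of $\mathbb{Z}^d$ in which $P$ has extent of order $k$ in every coordinate. Extent is recorded by the \emph{difference body} $D=P-P=\{p-p':p,p'\in P\}$: a linear function varies on $P$ by exactly its maximum on $D$. The set $D$ is compact, convex and symmetric about the origin, so the geometry of numbers applies to it. We recall what is needed.

Let $D\subset\mathbb{R}^d$ be a body with $D=-D$. Then $\|x\|_D=\min\{t\ge0:x\in tD\}$ is a norm with unit ball $D$. The \emph{successive minima} $\lambda_1\le\dots\le\lambda_d$ of $D$ are defined by letting $\lambda_i$ be the least $t>0$ such that $tD$ contains $i$ linearly independent vectors of $\mathbb{Z}^d$. \emph{Minkowski's second theorem} states that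
\begin{equation}\label{eq:minkowski}
\lambda_1\cdots\lambda_d\,\mathrm{Vol}(D)\le2^d .
\end{equation}
The definition provides independent lattice vectors, whereas a unimodular change of coordinates requires a basis of $\mathbb{Z}^d$. \emph{Mahler's lemma} \cite[Ch.~V, Lemma~8]{Cassels} bridges this: $\mathbb{Z}^d$ has a basis $b_1,\dots,b_d$ with $\|b_i\|_D\le\max(1,\frac i2)\lambda_i$ for all $i$.

\begin{proof}[Proof of Theorem~\ref{thm:structure}]
Fix $k_0$ with $k_0^{2/(d+1)}>(2F_d+1)C_{d-1}/\varepsilon$, and let $k\ge k_0$.

\emph{Step 1: $P$ is wide.} Flat polytopes obey a smaller exponent, and here we use this gain. Note that $d\alpha_{d-1}=d-2$, while $d\alpha_d=d-2+\frac2{d+1}$ because $(d-2)(d+1)+2=d(d-1)$. If $P$ were flat, then Lemma~\ref{lem:flat} (whose hypothesis is Theorem~\ref{thm:points} in dimension $d-1$) and Lemma~\ref{lem:pigeon} would give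
\[
\varepsilon k^{d-2+2/(d+1)}\le f_0(P)\le(2F_d+1)C_{d-1}(k^d)^{\alpha_{d-1}}=(2F_d+1)C_{d-1}k^{d-2},
\]
contradicting the choice of $k_0$. So $P$ is wide; in particular $P$ and $D=P-P$ are bodies.

\emph{Step 2: volume and lattice points.} From $\varepsilon k^{d\alpha_d}\le A_d\mathrm{Vol}(P)^{\alpha_d}$ we get $\mathrm{Vol}(P)\ge\eta k^d$ with $\eta=(\varepsilon/A_d)^{1/\alpha_d}$. Lemma~\ref{lem:wide}(b) gives $N(P)\ge2^{-d}\eta k^d$. This proves the first two claims with $c=2^{-d}\eta$.

\emph{Step 3: $D\cap2k\mathbb{Z}^d=\{0\}$.} The hypothesis forbids long segments between \emph{lattice} points of $P$, while a lattice vector in $D$ is a difference of two arbitrary points of $P$. Lemma~\ref{lem:wide}(a) moves such a difference onto the lattice at the cost of a factor $2$. Suppose that $p,p'\in P$ and $p'-p=2kv$ with $v\in\mathbb{Z}^d\setminus\{0\}$. The translate $-\frac12p+\frac12P$ contains $0$ and $\frac12(p'-p)=kv$. By Lemma~\ref{lem:wide}(a) there is $z\in\mathbb{Z}^d$ with $z-\frac12p+\frac12P\subseteq P$, so $z$ and $z+kv$ are distinct lattice points of $P$ that are congruent modulo $k$. By Lemma~\ref{lem:pigeon},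 $P$ is not $k$-free, a contradiction.

\emph{Step 4: all successive minima are of order $1/k$.} If $v\in\mathbb{Z}^d\setminus\{0\}$ had $\|v\|_D\le\frac1{2k}$, then $2kv\in D$, contrary to Step 3. So $\lambda_i>\frac1{2k}$ for all $i$. Using this for all $d$ minima in \eqref{eq:minkowski} gives
\begin{equation}\label{eq:volD}
\mathrm{Vol}(D)\le2^d(2k)^d=(4k)^d .
\end{equation}
On the other hand $D$ contains the translate $P-p$ for any $p\in P$, so $\mathrm{Vol}(D)\ge\eta k^d$. Using the lower bound for $\lambda_1,\dots,\lambda_{d-1}$ only, \eqref{eq:minkowski} gives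
\[
\lambda_d\le\frac{2^d(2k)^{d-1}}{\eta k^d}=\frac{2^{2d-1}}{\eta k}.
\]
By Mahler's lemma there is a basis $b_1,\dots,b_d$ of $\mathbb{Z}^d$ with $\|b_i\|_D\le d\lambda_d\le\frac1{\tau k}$, where $\tau=\eta/(d\,2^{2d-1})$. Equivalently, $\pm\tau kb_i\in D$ for all $i$. The linear map sending $b_i$ to $e_i$ is unimodular; we apply it to $P$ and $D$ and keep their names. Now $\pm\tau ke_i\in D$ for all $i$, and \eqref{eq:volD} still holds.

\emph{Step 5: boxing.} A convex set that contains these points and also a faraway point has large volume, which \eqref{eq:volD} forbids. Precisely, for vectors $a_1,\dots,a_d$ the set $\mathrm{conv}\{\pm a_1,\dots,\pm a_d\}$ is the union of the $2^d$ simplices with vertices $0,\pm a_1,\dots,\pm a_d$ (one choice of signs for each), whose interiors are disjoint, so its volume is $\frac{2^d}{d!}|\det(a_1,\dots,a_d)|$. Let $p\in D$ and $1\le i\le d$, and take $a_i=p$ and $a_j=\tau ke_j$ for $j\ne i$. The determinant is $(\tau k)^{d-1}p_i$, and all $\pm a_j$ lie in the convex set $D$. Hence $\frac{2^d}{d!}(\tau k)^{d-1}|p_i|\le(4k)^d$, that is,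
\[
|p_i|\le Ck,\qquad C=d!\,2^d\tau^{1-d}.
\]
So every coordinate varies on $P$ by at most $Ck$. The minimum of each coordinate is attained at a vertex and is an integer, so an integer translation moves $P$ into $[0,Ck]^d$.
\end{proof}

\begin{remark}
The tetrahedra $T_n$ of Example~\ref{ex:tetra} show which hypotheses carry the proof. They are $k$-free for all $k\ge2$, and a unimodular image of $T_n$ fits in $[0,Ck]^3$ only if $n/6\le(Ck)^3$. So for large $n$ the last conclusion of Theorem~\ref{thm:structure} fails for them, and a lower bound on $f_0(P)$ cannot be omitted. Nor can the condition $k\ge k_0$: we have $f_0(T_n)=4\ge\varepsilon k^{3/2}$ whenever $k\le(4/\varepsilon)^{2/3}$, so for $d=3$ the threshold $k_0$ must exceed every integer $k$ with $2\le k\le(4/\varepsilon)^{2/3}$. The step that breaks is Step 3, which needs width. The midpoint $(\frac12,\frac12,0)$ of the edge $[e_1,e_2]$ and the midpoint $(\frac12,\frac12,\frac n2)$ of the opposite edge differ by $(0,0,\frac n2)$, which lies in $2k\mathbb{Z}^3$ when $4k$ divides $n$: the tetrahedron contains a long segment in a lattice direction, but on a line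 that misses the lattice.
\end{remark}

\begin{thebibliography}{9}

\bibitem{Andrews}
G. E. Andrews, Trans. AMS 106 (1963), 270--279.

\bibitem{AD}
Srinivas Arun and Travis Dillon, \emph{Hollow polytopes with many vertices}, arXiv:2504.17530 (2025).

\bibitem{BL}
B\'ar\'any and Larman, Math. Ann. 312 (1998).

\bibitem{Cassels}
Cassels, \emph{An Introduction to the Geometry of Numbers}.

\bibitem{KL}
Kannan and Lov\'asz, Ann. of Math. 128 (1988).

\end{thebibliography}
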